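# Cycle rank on semi-complete digraphs has no polynomial kernel

## 1. A digraph $G_H$ built from a bipartite graph

Let $H$ be a bipartite graph with a fixed bipartition $(P,Q)$, and write $h=|P|+|Q|$. Define a digraph $G_H$ on the vertex set $P\cup Q$ as follows:

* both arcs between any two vertices of $P$, and both arcs between any two vertices of $Q$;
* all arcs $(a,b)$ with $a\in P$, $b\in Q$;
* the backward arc $(b,a)$, with $a\in P$, $b\in Q$, if and only if $ab\in E(H)$.

So $G_H$ consists of two complete digraphs, everything from $P$ to $Q$, and the edges of $H$ as the only way back.

Two vertex sets $I_P\subseteq P$ and $I_Q\subseteq Q$ see no arc from $I_Q$ to $I_P$ exactly when $I_P\cup I_Q$ is independent in $H$. It is therefore natural to attach to $H$ the number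
$$\beta(H)=\max\{\min(|I\cap P|,|I\cap Q|): I\text{ independent in }H\},$$
the size of a largest *balanced* independent set, counted on one side. For the star with $P=\{a\}$ and five leaves in $Q$, the set of leaves is independent, but $\beta=0$: an independent set meeting both sides would contain $a$ and a leaf. For $P=\{a_1,a_2\}$, $Q=\{b_1,b_2\}$ with the single edge $a_1b_1$ we have $\beta=1$: the set $\{a_2,b_2\}$ is independent, and all four vertices together are not.

What is $G_H$ for? There is a quantity of digraphs called cycle rank, defined by a recursion in which one repeatedly chooses a vertex to delete. On $G_H$ this recursion collapses to a count: we shall prove that the cycle rank of $G_H$ is exactly $h-1-\beta(H)$. So computing cycle rank is as hard as finding balanced independent sets. Moreover, many digraphs $G_{H_1},\dots,G_{H_\ell}$ can be strung together, all arcs pointing forward, so that one question about cycle rank asks about all the $H_i$ at once. These two properties together exclude a polynomial kernel.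

## 2. Cycle rank and its behavior under vertex deletion

Digraphs here have no loops and no parallel arcs, but both $(u,v)$ and $(v,u)$ may be present. *Component* always means strongly connected component, and *strong* means strongly connected. $G[W]$ is the subdigraph induced by $W$.

**Definition (semi-complete digraph, tournament).** A digraph is semi-complete if for every pair of distinct vertices $u,v$ at least one of $(u,v)$, $(v,u)$ is an arc. It is a tournament if exactly one is.

Every $G_H$ is semi-complete. It is not a tournament as soon as $P$ or $Q$ has two vertices.

**Definition (cycle rank; Eggan, 1963).** The cycle rank $r(G)$ is defined recursively: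

* $r(G)=0$ if $G$ is acyclic (this includes the empty digraph);
* $r(G)=1+\min_{v\in V(G)}r(G-v)$ if $G$ is strong and not acyclic;
* $r(G)=\max_C r(C)$ otherwise, over the components $C$ of $G$.

The identity $r(G)=\max_C r(C)$ holds for every non-empty $G$: if $G$ is strong there is only one component, and if $G$ is acyclic all components are single vertices, of rank $0$. A strong digraph with at least two vertices contains a cycle, so it is not acyclic.

Some values by hand:

* A directed triangle is strong, and deleting any vertex makes it acyclic, so it has rank $1$.
* Take a transitive tournament $1\to 2\to\dots\to n$ (all arcs forward, $n\ge3$) and reverse the arc between $1$ and $n$. The result is strong, since $1\to z\to n\to1$ for every other $z$, and deleting vertex $1$ leaves an acyclic digraph. So its rank is $1$, although it has $n$ vertices: rank does not bound the size of a strong tournament.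
* Take $G_H$ for $P=\{a_1,a_2\}$, $Q=\{b_1,b_2\}$, $E(H)=\{a_1b_1\}$. It is strong. Deleting $a_1$ leaves the components $\{a_2\}$ and $\{b_1,b_2\}$; the latter is a 2-cycle, of rank $1$. So $r\le2$. Whatever vertex we delete, one of the 2-cycles on $\{a_1,a_2\}$, $\{b_1,b_2\}$ survives, and the component containing it is not acyclic, so the remaining rank is at least $1$. Hence $r(G_H)=2=4-1-1$, in accordance with the formula.

**Fact 1 (monotonicity).** If $G'$ is an induced subdigraph of $G$, then $r(G')\le r(G)$.

*Proof.* Induction on $|V(G)|$. If $G'$ is acyclic, then $r(G')=0$. Otherwise replace $G'$ by a component of $G'$ attaining $r(G')$; so we may assume that $G'$ is strong and not acyclic. Then $G'$ lies inside one component $C$ of $G$, and $C$ is not acyclic. If $C\ne G$, the induction hypothesis applied to $C$ gives $r(G')\le r(C)\le r(G)$. If $C=G$, choose $v$ with $r(G)=1+r(G-v)$. If $v\notin V(G')$, then $G'$ is an induced subdigraph of $G-v$, and $r(G')\le r(G-v)\le r(G)$ by induction. If $v\in V(G')$, then by the definition of $r(G')$ and by induction $r(G')\le1+r(G'-v)\le1+r(G-v)=r(G)$. ∎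

**Fact 2.** $r(G)\le1+r(G-v)$ for every vertex $v$. Hence $r(G)\le|X|+r(G-X)$ for every $X\subseteq V(G)$, and $r(G)\le|V(G)|-1$ if $G\ne\emptyset$.

*Proof.* If $r(G)=0$ there is nothing to prove. Otherwise $r(G)=r(C)$ for a non-acyclic component $C$. If $v\notin C$, then $C$ is an induced subdigraph of $G-v$ and $r(C)\le r(G-v)$ by Fact 1. If $v\in C$, then $r(C)\le1+r(C-v)\le1+r(G-v)$, by the definition and by Fact 1. The second statement is iteration. For the third, let $X$ consist of all vertices but one. ∎

**Fact 3.** The complete digraph on $m\ge1$ vertices (both arcs for every pair) has cycle rank $m-1$.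

*Proof.* For $m=1$ it is acyclic. For $m\ge2$ it is strong and not acyclic, and every vertex deletion leaves the complete digraph on $m-1$ vertices, so by induction the rank is $1+(m-2)$. ∎

## 3. The identity $r(G_H)=h-1-\beta(H)$

**Lemma 4.** If $h=|P|+|Q|\ge1$, then $r(G_H)=h-1-\beta(H)$.

**Upper bound: delete everything outside a balanced independent set.** Write $\beta=\beta(H)$. If $\beta=0$, Fact 2 gives $r(G_H)\le h-1$. Otherwise take an independent set with exactly $\beta$ vertices on each side (discard surplus vertices), and delete the other $h-2\beta$ vertices. In what remains there is no arc from the $Q$-side to the $P$-side, so the components are two complete digraphs on $\beta$ vertices each, of rank $\beta-1$ by Fact 3. By Fact 2,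
$$r(G_H)\le(h-2\beta)+(\beta-1)=h-1-\beta.$$

**Lower bound: no deletion strategy does better.** The recursion takes a minimum over all choices, so we need an argument that handles every choice. What makes it possible is that the family is closed under deletion: $G_H-v=G_{H-v}$. We use induction on $h$.

If $P$ or $Q$ is empty, $G_H$ is complete and $\beta(H)=0$, so $r(G_H)=h-1$. From now on both are non-empty.

If $E(H)=\emptyset$, there is no arc from $Q$ to $P$, so the components are $P$ and $Q$, both complete. Then $r(G_H)=\max(|P|,|Q|)-1=h-\min(|P|,|Q|)-1$. As $P\cup Q$ is independent, $\beta(H)=\min(|P|,|Q|)$, and the formula holds.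

If $E(H)$ contains an edge $ab$ ($a\in P$, $b\in Q$), then $G_H$ is strong: each side is strong, every vertex of $P$ sends arcs to $Q$, and $(b,a)$ leads back. It has at least two vertices, so the second line of the definition applies. For every $v$ we have $\beta(H-v)\le\beta(H)$, because an independent set of $H-v$ is independent in $H$. By induction,
$$r(G_H)=1+\min_v r(G_{H-v})\ge1+(h-1)-1-\beta(H)=h-1-\beta(H).\qquad∎$$

## 4. The kernelization problem, and what a kernel would have to do

The problem Cycle Rank takes a digraph $G$ and an integer $w\ge0$ and asks whether $r(G)\le w$. In this section $G$ is semi-complete.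

**Definition (polynomial kernel).** A polynomial kernel for Cycle Rank on semi-complete digraphs, parameterized by $w$, is a polynomial-time algorithm that maps any instance $(G,w)$, with $G$ semi-complete and $w\ge0$, to an instance $(G',w')$, with $G'$ semi-complete and $w'\ge0$, such that $(G,w)$ is a yes-instance if and only if $(G',w')$ is, and $|V(G')|+w'\le p(w)$ for some fixed polynomial $p$ independent of the input.

As a toy example, restrict the inputs to complete digraphs. By Fact 3 the answer is yes exactly when $|V(G)|\le w+1$ (or $G$ is empty), so we may output a fixed yes-instance (one vertex, $w'=0$) or a fixed no-instance (a 2-cycle, $w'=0$).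

The question is posed by Seokbeom Kim, O-joung Kwon and Myounghwan Lee in "An FPT algorithm for cycle rank on semi-complete digraphs", arXiv:2606.29336 (2026). It is known that on an $n$-vertex semi-complete digraph one can decide $r(G)\le w$ in time $\mathcal O(f(w)\,n^2)$ with $f(w)=9^{(w+1)4^{w+2}}$. This yields *some* kernel: if $n\ge f(w)$, the algorithm runs in time $\mathcal O(n^3)$, so solve the instance and output a fixed equivalent one; otherwise the instance itself has at most $f(w)$ vertices. The question is whether the doubly exponential bound can be replaced by a polynomial.

Let us try to build such a kernel. Since $r(G)=\max_Cr(C)$, one would treat the components one at a time: shrink each, and throw away those that do not matter. The reversed-arc tournaments of Section 2 show that components may be much larger than their rank, so shrinking is needed. But suppose we are generous and assume that all components already have at most $2w+2$ vertices. There may still be arbitrarily many of them, and a kernel must remove almost all. To throw away a component $C$ safely, we need to know that $r(C)\le w$, or that some component we keep has rank above $w$ if $C$ does. Here the approach stops: deciding $r(C)\le w$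 is NP-hard even for such small components. Indeed, for $C=G_H$ and $w=h-1-k$, Lemma 4 says $r(C)\le w$ if and only if $\beta(H)\ge k$. If $2k\le h$, then $w\ge h/2-1$, so $h\le2w+2$. We prove in the next section that deciding $\beta(H)\ge k$ is NP-hard with this restriction on $k$; edgeless $H$ are trivial, and for all others with $k\ge1$ and both sides non-empty, $G_H$ is strong, hence a single component.

So a digraph with many components is the conjunction ("AND") of many independent NP-hard questions, each of size polynomial in $w$, and a kernel would have to compress the conjunction to size polynomial in $w$. This obstacle turns into a proof of impossibility.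

**Theorem 5.** If Cycle Rank parameterized by $w$ has a polynomial kernel on semi-complete digraphs, then $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.

Recall that $\mathrm{coNP/poly}$ consists of the languages whose complements are decided by nondeterministic polynomial-time machines that receive, in addition to the input, an advice string of polynomial length depending only on the input length. So the answer is negative under the standard assumption $\mathrm{NP}\not\subseteq\mathrm{coNP/poly}$.

## 5. Balanced independent sets are NP-hard to find

The problem BIS takes a bipartite graph $H$ with bipartition $(P,Q)$ and an integer $k\ge1$, and asks whether $\beta(H)\ge k$. The balance condition matters: a largest independent set of a bipartite graph can be found in polynomial time by König's theorem, but it may be as lopsided as in the star of Section 1.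

**Proposition 6.** BIS is NP-hard.

This is the bipartite complement of Balanced Complete Bipartite Subgraph, Garey–Johnson GT24; here is a proof.

*Proof.* We reduce from Clique. Let $(F,k_0)$ be an instance in which $F$ has $n_0$ vertices and $2\le k_0\le n_0$.

**Step 1: make $k_0$ large enough.** Adding a vertex adjacent to all others and increasing $k_0$ by $1$ gives an equivalent instance. It does not change $n_0-k_0$ and increases $\binom{k_0}2$ by at least $2$. After at most $n_0$ repetitions we may assume $\binom{k_0}2\ge n_0-k_0$.

**Step 2: build $H$.** Let $P=V(F)\cup Z$, where $Z$ is a set of $\binom{k_0}2-(n_0-k_0)$ isolated vertices. Let $Q=E(F)$, join $v\in V(F)$ to $e\in E(F)$ if and only if $v\in e$, and put $k=\binom{k_0}2\ge1$.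

**Step 3: a clique gives a balanced independent set.** If $K$ is a $k_0$-clique of $F$, consider $(V(F)\setminus K)\cup Z\cup E(F[K])$. An edge inside $K$ has no end outside $K$, so this set is independent. On the $P$-side it has $(n_0-k_0)+|Z|=k$ vertices, and on the $Q$-side $\binom{k_0}2=k$.

**Step 4: a balanced independent set gives a clique.** Let $I$ be independent with at least $k$ vertices on each side, and put $S=I\cap V(F)$. Then $|S|\ge k-|Z|=n_0-k_0$, so $V(F)\setminus S$ has at most $k_0$ vertices. The at least $\binom{k_0}2$ edges in $I\cap Q$ have no end in $S$, so they all lie inside $V(F)\setminus S$. A graph on fewer than $k_0$ vertices has at most $\binom{k_0-1}2<\binom{k_0}2$ edges, as $k_0\ge2$. So $V(F)\setminus S$ has exactly $k_0$ vertices and contains all possible edges: it is a $k_0$-clique. ∎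

Fix from now on a polynomial-time reduction $f$ from SAT to BIS, $f(\psi)=(H,k)$, with $h=|P|+|Q|$. We may assume
$$k\ge1,\qquad 2k\le h.\tag{1}$$
Indeed $\beta(H)\le\min(|P|,|Q|)\le h/2$, so $2k>h$ makes a no-instance. Replace it by $H=K_{1,1}$, $k=1$, which is a no-instance because $\beta(K_{1,1})=0$, and which satisfies (1).

## 6. Stringing the $G_H$ together: proof of Theorem 5

**Definition (strong AND-compression of SAT).** This is a polynomial-time algorithm that maps formulas $(\psi_1,\dots,\psi_t)$, $t$ arbitrary, to a string $z$ such that, for some fixed language $R$, we have $z\in R$ if and only if all $\psi_i$ are satisfiable, and $|z|\le\mathrm{poly}(\max_i|\psi_i|)$, independently of $t$.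

Renaming variables apart and writing $\psi_1\wedge\dots\wedge\psi_t$ expresses the AND correctly, but it is not a strong AND-compression: its length grows with $t$.

**Theorem 7 (Drucker, FOCS 2012; SIAM J. Comput. 44 (2015), "New limits to classical and quantum instance compression"; cited).** If SAT has a strong AND-compression, then $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.

*Proof of Theorem 5.* Suppose a polynomial kernel exists, with bound $p$; enlarging $p$, we may take it non-decreasing. We construct a strong AND-compression of SAT.

**Step 1: sort the formulas into groups with a common threshold.** A single Cycle Rank instance has a single $w$, so the instances to be combined must agree on it. Let $\psi_1,\dots,\psi_t$ have length at most $n$. Compute $f(\psi_i)=(H_i,k_i)$ with $h_i=|V(H_i)|\le\mathrm{poly}(n)$, and group the indices by the pair $(h_i,k_i)$. As $1\le k_i\le h_i\le\mathrm{poly}(n)$, there are only $\mathrm{poly}(n)$ groups, however large $t$ is.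

**Step 2: compose each group.** For the group with pair $(h,k)$ and indices $i_1,\dots,i_\ell$, let $G$ be the disjoint union of $G_{H_{i_1}},\dots,G_{H_{i_\ell}}$ together with all arcs from $G_{H_{i_a}}$ to $G_{H_{i_b}}$ for $a<b$. Put $w=h-1-k$. By (1), $w\ge k-1\ge0$. The digraph $G$ is semi-complete: pairs inside one piece are covered since the pieces are semi-complete, and pairs in different pieces are joined by a forward arc. A walk that leaves a piece can never return to it, so the components of $G$ are exactly the components of the pieces. Therefore
$$r(G)=\max_a r(G_{H_{i_a}})=\max_a\bigl(h-1-\beta(H_{i_a})\bigr)$$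
by Lemma 4. So $r(G)\le w$ if and only if $\beta(H_{i_a})\ge k$ for all $a$, that is, if and only if all formulas of the group are satisfiable.

**Step 3: kernelize and collect.** Apply the kernel to $(G,w)$. The result $(G',w')$ satisfies $|V(G')|+w'\le p(w)\le p(h)\le\mathrm{poly}(n)$, so it can be written with $\mathrm{poly}(n)$ bits. Output the list of the kernelized instances of all groups. It has $\mathrm{poly}(n)$ bits, independently of $t$. Let $R$ be the language of lists all of whose entries are yes-instances of Cycle Rank on semi-complete digraphs. The list is in $R$ if and only if every group contains only satisfiable formulas, that is, if and only if all $\psi_i$ are satisfiable. All digraphs $G$ have at most $t\cdot\mathrm{poly}(n)$ vertices, so the running time is polynomial. This is a strong AND-compression of SAT, and Theorem 7 gives $\mathrm{NP}\subseteq\mathrm{coNP/poly}$. ∎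

## 7. From semi-complete digraphs to tournaments: what breaks

The digraph $G_H$ relies on complete digraphs inside $P$ and $Q$. Does the obstruction survive if no pair carries both arcs, and if the input has only one component? And does it survive if the output may be any string, rather than an instance of the same problem?

**Definition (polynomial compression).** This is a polynomial-time algorithm that maps $(G,w)$ to a string $z$ of length at most $\mathrm{poly}(w)$ with $z\in R\iff r(G)\le w$, for some fixed, arbitrary language $R$.

Every polynomial kernel is one: let $R$ be the set of encoded yes-instances.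

**Theorem 8.**
(a) Cycle Rank is NP-complete on tournaments, also on strongly connected ones.
(b) Cycle Rank parameterized by $w$, restricted to strongly connected tournaments, has no polynomial compression unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
(c) On tournaments (not necessarily strong), this holds even for the parameter $w+{}$(number of vertices of a largest component).

The first thing to try is to keep $G_H$ and replace the complete digraphs on $P$ and $Q$ by tournaments, with the arc between $a\in P$ and $b\in Q$ going from $b$ to $a$ if $ab\in E(H)$ and from $a$ to $b$ otherwise. Three things go wrong.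

*The sides may have small rank.* If both sides are transitive and $E(H)=\emptyset$, the whole tournament is acyclic. We need tournaments whose rank is close to their number of vertices.

*The rank is never exactly $m-1$.* A tournament on $m\ge2^c$ vertices contains a transitive subtournament on $c+1$ vertices: some vertex has at least $(m-1)/2$ out-neighbors, hence at least $2^{c-1}$ of them if $c\ge1$; recurse among them. Deleting all other vertices and using Fact 2, we get rank at most $m-c-1$, which is below $m-1$ once $m\ge2$. An error term is unavoidable, whereas $\beta(H)\ge k$ and $\beta(H)=k-1$ are separated by $1$ only. The remedy is to replace each vertex of $H$ by $N$ copies. The gap becomes $N$, and we shall arrange that the error is of order $\sqrt{mN}$ if the sides of the bipartite graph have at most $m$ vertices. Then $N$ proportional to $m$, with a large constant, is enough.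

*The roles of $P$ and $Q$ become symmetric.* In $G_H$ all arcs from $P$ to $Q$ are present, so the only way to separate the sides is to find an independent set. In a tournament, sets $S_P\subseteq P$, $S_Q\subseteq Q$ that are *completely joined* in $H$ (every vertex of $S_P$ adjacent to every vertex of $S_Q$) are separated too, in the opposite order. Suppose $H=K_{c,c}$, $c\ge1$, is blown up with $N$ copies of every vertex. Then all arcs between the sides go from the $Q$-side to the $P$-side, and the rank is the larger of the ranks of the two sides, hence at most $cN-1$. But $\beta(H)=0$, so in analogy with Lemma 4 we would want a rank near $2cN$. The remedy is to pad $H$ with isolated vertices, so that balanced independent sets become at least as large as any completely joined pair can be.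

## 8. A tournament without large one-way pairs

For disjoint vertex sets, $S\Rightarrow S'$ means that all arcs from $S$ to $S'$ are present and no arc from $S'$ to $S$ is.

**Lemma 9.** For each $q=2^\tau$ ($\tau\ge0$) there is a tournament $D_q$ on $q$ vertices, constructible in time $\mathrm{poly}(q)$, such that $S\Rightarrow S'$ implies $|S||S'|\le q$.

**Step 1: a matrix that is orthogonal up to scaling and skew off the diagonal.** Let $M_1=(1)$ and
$$M_{2q}=\begin{pmatrix}M_q&M_q\\-M_q^{\mathsf T}&M_q^{\mathsf T}\end{pmatrix}.$$
We claim that $M_q$ is a $\pm1$ matrix with $M_q+M_q^{\mathsf T}=2I$ and $M_qM_q^{\mathsf T}=qI$. This is clear for $q=1$. Assume it for $M=M_q$. As $M$ is square, $MM^{\mathsf T}=qI$ says $M^{-1}=\frac1qM^{\mathsf T}$, so also $M^{\mathsf T}M=qI$. Then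
$$M_{2q}M_{2q}^{\mathsf T}=\begin{pmatrix}M&M\\-M^{\mathsf T}&M^{\mathsf T}\end{pmatrix}\begin{pmatrix}M^{\mathsf T}&-M\\M^{\mathsf T}&M\end{pmatrix}=\begin{pmatrix}2MM^{\mathsf T}&-MM+MM\\-M^{\mathsf T}M^{\mathsf T}+M^{\mathsf T}M^{\mathsf T}&2M^{\mathsf T}M\end{pmatrix}=2q\,I,$$
$$M_{2q}+M_{2q}^{\mathsf T}=\begin{pmatrix}M+M^{\mathsf T}&M-M\\-M^{\mathsf T}+M^{\mathsf T}&M^{\mathsf T}+M\end{pmatrix}=2I.$$

**Step 2: read off the tournament.** Put the arc $(i,j)$ into $D_q$ if and only if $i\ne j$ and $(M_q)_{ij}=1$. Since $M_q+M_q^{\mathsf T}=2I$, for $i\ne j$ exactly one of the entries at $(i,j)$, $(j,i)$ is $1$. So $D_q$ is a tournament.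

**Step 3: bound one-way pairs.** Let $S\Rightarrow S'$. All entries of $M_q$ in rows $S$ and columns $S'$ are $1$, so by Cauchy–Schwarz
$$|S||S'|=\mathbf 1_S^{\mathsf T}M_q\mathbf 1_{S'}\le\sqrt{|S|}\,\|M_q\mathbf 1_{S'}\|=\sqrt{|S|}\sqrt{q|S'|},$$
where $\|M_q\mathbf 1_{S'}\|^2=\mathbf 1_{S'}^{\mathsf T}M_q^{\mathsf T}M_q\mathbf 1_{S'}=q|S'|$. Hence $|S||S'|\le q$. ∎

For example,
$$M_4=\begin{pmatrix}1&1&1&1\\-1&1&-1&1\\-1&1&1&-1\\-1&-1&1&1\end{pmatrix},$$
so $D_4$ has vertex $1$ dominating everything, and the directed triangle $2\to4\to3\to2$. The pair $\{1\}\Rightarrow\{2,3,4\}$ has product $3\le4$.

## 9. The padded blow-up $T_H$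

Let $(H,k)$ be a BIS instance satisfying (1).

**Padding.** Let $H'$, with bipartition $(P',Q')$, be $H$ with $h$ isolated vertices added to each side, and put $k'=k+h$. Then
$$\beta':=\beta(H')=\beta(H)+h.$$
Indeed, adding the new vertices to an independent set of $H$ gives "$\ge$". Removing the new vertices from an independent set of $H'$ with at least $\beta'$ vertices on each side leaves at least $\beta'-h$ on each side, which gives "$\le$". Moreover,
$$S_P\subseteq P',\ S_Q\subseteq Q'\text{ completely joined in }H'\quad\Longrightarrow\quad\min(|S_P|,|S_Q|)\le h\le\beta'.\tag{2}$$
If one of the sets is empty this is clear. If both are non-empty, neither contains an isolated vertex, so $S_P\subseteq P$ and $S_Q\subseteq Q$.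

**Constants.** Both sides of $H'$ have at most $m:=2h$ vertices. Let $N=400m=800h$, let $q$ be the least power of two with $q\ge mN$, and let $s=\sqrt q\ge1$. Then $q<2mN=800m^2$, so
$$13s<13\cdot28.3\,m<400m=N.\tag{3}$$

**The tournament.** Let $A=P'\times[N]$ and $B=Q'\times[N]$. Then $|A|,|B|\le mN\le q$. Put
$$n_T:=|A|+|B|=(h+2h)N=3hN.$$
Let $T=T_H$ be the tournament on $A\cup B$ in which $T[A]$ and $T[B]$ are copies of subtournaments of $D_q$, and in which the arc between $(a,i)\in A$ and $(b,j)\in B$ goes from $B$ to $A$ if $ab\in E(H')$ and from $A$ to $B$ otherwise. It can be constructed in polynomial time. By Lemma 9, for $Y\in\{A,B\}$,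
$$S,S'\subseteq Y,\ S\Rightarrow S'\quad\text{implies}\quad|S||S'|\le q=s^2.\tag{4}$$
We shall use (4) in this form: if $S\Rightarrow S'$ or $S'\Rightarrow S$ inside $Y$, and $|S|>s$, then $|S'|<s$.

**Proposition 10.** $\;n_T-N\beta'-13s\le r(T)\le n_T-N\beta'.$ Consequently, with $w:=n_T-Nk'=N(2h-k)\ge0$, we have $r(T)\le w\iff\beta(H)\ge k$.

*The consequence.* If $\beta(H)\ge k$, then $\beta'\ge k'$ and $r(T)\le n_T-Nk'=w$. Otherwise $\beta'\le k'-1$ and $r(T)\ge n_T-Nk'+N-13s=w+N-13s>w$ by (3).

*The upper bound.* Let $I$ be independent in $H'$ with exactly $\beta'$ vertices on each side; note $\beta'\ge h\ge1$. Let $J_A=(I\cap P')\times[N]$ and $J_B=(I\cap Q')\times[N]$, both of size $N\beta'$. Since $I$ is independent, $J_A\Rightarrow J_B$, so every component of $T[J_A\cup J_B]$ lies in $J_A$ or in $J_B$, and $r(T[J_A\cup J_B])\le N\beta'-1$ by Fact 2. Deleting the other vertices, Fact 2 gives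
$$r(T)\le(n_T-2N\beta')+N\beta'-1\le n_T-N\beta'.$$

The lower bound is the main work and occupies the next section.

## 10. The lower bound on $r(T_H)$ by descending along optimal deletions

The induction that proved Lemma 4 is no longer available: after deletions the vertices of $H'$ have different numbers of copies left, and the error must not accumulate. Instead we follow an optimal sequence of deletions, as long as the current component is substantial in both $A$ and $B$. Each deletion counts $1$ toward the rank. Vertices that are lost without being counted, because they sit in other components, lie entirely before or entirely after a substantial set, so (4) says that they are few. When the descent stops, the substantial part in $A$ and the substantial part in $B$ are in different components, and then $H'$ says how large they can be.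

We use throughout that *the components of any $T[W]$ can be numbered $C_1,\dots,C_c$ with $C_a\Rightarrow C_b$ for $a<b$.* Between two components all arcs go in one direction, since arcs in both directions would merge the two; and a cycle of components would merge all components on it. So the components form an acyclic tournament under $\Rightarrow$, which is transitive.

**Claim A (a large set has one dominant component).** Let $W\subseteq V(T)$, $Y\in\{A,B\}$, $|W\cap Y|>3s$. Then some component $C$ of $T[W]$ has $|C\cap Y|\ge|W\cap Y|-2s>s$.

*Proof.* Number the components as above, and let $i$ be minimal with $|(C_1\cup\dots\cup C_i)\cap Y|>s$; it exists because $|W\cap Y|>s$. By minimality, $C_1\cup\dots\cup C_{i-1}$ contains at most $s$ vertices of $Y$. The set $(C_1\cup\dots\cup C_i)\cap Y$ has more than $s$ vertices and dominates $(C_{i+1}\cup\dots\cup C_c)\cap Y$, so by (4) the latter has fewer than $s$ vertices. Take $C=C_i$. ∎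

**Claim B (descent).** Let $\mathcal P$ be a property of vertex sets such that every set with $\mathcal P$ has at least $2$ vertices, and let $W_0\subseteq V(T)$. There are $j\ge0$ and a partition $W_0=X\sqcup L^-\sqcup L^+\sqcup W$ with $|X|=j$ and
$$r(T[W_0])\ge j+r(T[W]),$$
such that no component of $T[W]$ has $\mathcal P$. Moreover, either $j=0$ and $L^-=L^+=\emptyset$, or there is a set $U$ with $\mathcal P$ and $L^-\Rightarrow U\Rightarrow L^+$.

**Step 1: run the descent.** Given $W_i$, stop if no component of $T[W_i]$ has $\mathcal P$. Otherwise let $U_i$ be the vertex set of a component of $T[W_i]$ with $\mathcal P$. It is strong with at least two vertices, hence not acyclic, so by the definition of cycle rank there is $v_{i+1}\in U_i$ with $r(T[U_i])=1+r(T[U_i\setminus\{v_{i+1}\}])$. Put $W_{i+1}=U_i\setminus\{v_{i+1}\}$. Then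
$$r(T[W_i])\ge r(T[U_i])=1+r(T[W_{i+1}]).$$
The sets shrink, so the process stops at some $W_j=:W$. Adding up, $r(T[W_0])\ge j+r(T[W])$. Put $X=\{v_1,\dots,v_j\}$.

**Step 2: locate the vertices that were lost.** At each step $W_i=(W_i\setminus U_i)\sqcup\{v_{i+1}\}\sqcup W_{i+1}$. Therefore $W_0$ is the disjoint union of $X$, $W$ and the sets $W_i\setminus U_i$ for $0\le i<j$. If $j=0$ there are no such sets, and $L^-=L^+=\emptyset$. Let $j\ge1$ and let $x\in W_i\setminus U_i$. Then $x$ is in a component of $T[W_i]$ other than $U_i$, so $x$ dominates all of $U_i$, in which case we put it in $L^-$, or is dominated by all of $U_i$, in which case we put it in $L^+$. The sets are nested, $U_{j-1}\subseteq\dots\subseteq U_0$, because $U_{i+1}\subseteq W_{i+1}\subseteq U_i$. With $U:=U_{j-1}$, which has $\mathcal P$, every vertex of $L^-$ dominates all of $U$ and every vertex of $L^+$ is dominated by all of $U$. ∎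

**Claim C (subsets of one side have nearly full rank).** For $Y\in\{A,B\}$ and $Z\subseteq Y$ we have $r(T[Z])\ge|Z|-5s$.

*Proof.* Apply Claim B with $W_0=Z$ and $\mathcal P$ the property $|U|>s$. As $s\ge1$, sets with $\mathcal P$ have at least two vertices. No component of $T[W]$ has more than $s$ vertices, and $W\subseteq Y$, so $|W|\le3s$ by Claim A. If $j\ge1$, then $L^-\Rightarrow U\Rightarrow L^+$ inside $Y$ with $|U|>s$, so $|L^-|,|L^+|<s$ by (4); if $j=0$ they are empty. Hence $|Z|\le j+2s+3s$, and $r(T[Z])\ge j\ge|Z|-5s$. ∎

*Proof of the lower bound in Proposition 10.*

**Step 1: descend while both sides are substantial.** Apply Claim B to $W_0=A\cup B$ with $\mathcal P$ the property "$|U\cap A|>s$ and $|U\cap B|>s$"; such sets have at least two vertices. If $j\ge1$, then $L^-\cap A\Rightarrow U\cap A\Rightarrow L^+\cap A$ with $|U\cap A|>s$, and the same holds in $B$. So by (4) the four sets $L^-\cap A$, $L^+\cap A$, $L^-\cap B$, $L^+\cap B$ have fewer than $s$ vertices each. If $j=0$ they are empty. With $W_A=W\cap A$ and $W_B=W\cap B$, in all cases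
$$n_T\le j+4s+|W_A|+|W_B|,\qquad r(T)\ge j+r(T[W]).\tag{5}$$

**Step 2: the case $\min(|W_A|,|W_B|)\le3s$.** Here one side is essentially used up, and the other one alone gives enough rank. By Fact 1 and Claim C,
$$r(T[W])\ge\max(|W_A|,|W_B|)-5s\ge|W_A|+|W_B|-3s-5s.$$
With (5), $r(T)\ge j+|W_A|+|W_B|-8s\ge n_T-12s\ge n_T-N\beta'-13s$.

**Step 3: the case where both $|W_A|$ and $|W_B|$ exceed $3s$.** Here the two sides have been separated, and we have to see that the separation is paid for. By Claim A there are components $C,C'$ of $T[W]$ such that $C_A:=C\cap A$ and $C'_B:=C'\cap B$ satisfy
$$|C_A|\ge|W_A|-2s>s,\qquad|C'_B|\ge|W_B|-2s>s.$$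
If $C=C'$, this component would have $\mathcal P$, which is excluded. So $C\ne C'$, and $C_A\Rightarrow C'_B$ or $C'_B\Rightarrow C_A$.

Let $S_P\subseteq P'$ and $S_Q\subseteq Q'$ be the projections of $C_A$ and $C'_B$. In the first case, for all $a\in S_P$, $b\in S_Q$, some copy of $a$ sends an arc to some copy of $b$, so $ab\notin E(H')$: the set $S_P\cup S_Q$ is independent, and $\min(|S_P|,|S_Q|)\le\beta'$ by the definition of $\beta'$. In the second case $S_P$ and $S_Q$ are completely joined in $H'$, and $\min(|S_P|,|S_Q|)\le\beta'$ by (2); this is where the padding is used. Since $|C_A|\le N|S_P|$ and $|C'_B|\le N|S_Q|$, in both cases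
$$\min(|C_A|,|C'_B|)\le N\beta'.$$

By (5), Fact 1 and Claim C,
$$\begin{aligned}r(T)&\ge j+\max(|C_A|,|C'_B|)-5s\\&\ge j+|C_A|+|C'_B|-N\beta'-5s\\&\ge j+|W_A|+|W_B|-N\beta'-9s\\&\ge n_T-N\beta'-13s.\end{aligned}$$
This proves Proposition 10. ∎

## 11. Composing tournaments, with one component or many

In Section 6 the pieces were placed one after another, which produces many components. To obtain a strong tournament we must close the chain up by a backward arc. A single vertex deletion can destroy that arc, but it could also damage a piece; taking every piece twice takes care of this.

**Lemma 11.** Let $T_1,\dots,T_\ell$ ($\ell\ge1$) be non-empty tournaments, $\mu=\max_ar(T_a)$.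
(i) The tournament $T_1\Rightarrow T_2\Rightarrow\dots\Rightarrow T_\ell$ (all arcs from $T_a$ to $T_b$ for $a<b$) has cycle rank $\mu$, and its components are those of the $T_a$.
(ii) Let $T^*$ consist, in this order, of a vertex $x$, two copies of each $T_a$, and a vertex $y$, with all arcs between different pieces going forward except for the single arc $(y,x)$. Then $T^*$ is a strongly connected tournament and $r(T^*)=1+\mu$.

*Proof.* (i) A walk that leaves a piece cannot return, so the components are those of the pieces, and the rank is the maximum over components.

(ii) $T^*$ is a tournament, and it is strong because $x\to z\to y\to x$ for every other vertex $z$, and such vertices exist. Deleting $x$ leaves a tournament as in (i) (the copies of the $T_a$, followed by the single vertex $y$ of rank $0$), of rank $\mu$. So $r(T^*)\le1+\mu$. Conversely, let $v$ be any vertex and let $T_a$ be a piece with $r(T_a)=\mu$. At least one of its two copies does not contain $v$, so $r(T^*-v)\ge\mu$ by Fact 1. As $T^*$ is strong and not acyclic, $r(T^*)=1+\min_vr(T^*-v)\ge1+\mu$. ∎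

For instance, if $\ell=1$ and $T_1$ is a single vertex, then $T^*$ is a transitive tournament on four vertices with the arc between its first and last vertex reversed, and its rank is $1=1+0$.

*Proof of Theorem 8(a).* **Membership in NP.** A certificate records the recursion: for each non-acyclic component $C$ met, the vertex $v_C$ deleted from it. A vertex is deleted at most once, so these vertices are distinct and the certificate has polynomial size. The verifier follows the recursion, replacing $\min_vr(C-v)$ by the value computed for $C-v_C$. The result is at least $r(G)$ for every certificate, and it equals $r(G)$ for optimal choices. So $r(G)\le w$ if and only if some certificate yields a value at most $w$.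

**Hardness.** By Proposition 6, together with the normalization (1), and by Proposition 10, mapping $(H,k)$ to $(T_H,\,N(2h-k))$ is a polynomial-time reduction to Cycle Rank on tournaments. For strongly connected tournaments apply Lemma 11(ii) with $\ell=1$ and $T_1=T_H$, and ask whether $r(T^*)\le w+1$. ∎

*Proof of Theorem 8(b), (c).* **Step 1: group.** Suppose there is a polynomial compression of the kind in question, with target language $R$. Given $\psi_1,\dots,\psi_t$ of length at most $n$, compute $(H_i,k_i)=f(\psi_i)$ and group the indices by $(h_i,k_i)$; there are $\mathrm{poly}(n)$ groups. Within the group of $(h,k)$, all tournaments $T_{H_i}$ have the same number $3hN=2400h^2$ of vertices and the same threshold $w=N(2h-k)$, where $N=800h$. By Proposition 10, all formulas of the group, with indices $i_1,\dots,i_\ell$, are satisfiable if and only if $\max_ar(T_{H_{i_a}})\le w$.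

**Step 2: compose.** For (b), form $T^*$ by Lemma 11(ii), with threshold $w+1$: it is a strongly connected tournament, and $r(T^*)\le w+1$ if and only if all formulas of the group are satisfiable. The parameter is $w+1\le1600h^2+1$. For (c), use Lemma 11(i) with threshold $w$. Every component then lies in some $T_{H_{i_a}}$, so it has at most $2400h^2$ vertices, and the parameter is at most $1600h^2+2400h^2$. In both cases the parameter is $\mathrm{poly}(n)$, independently of $t$.

**Step 3: compress and collect.** Apply the assumed compression to each of the $\mathrm{poly}(n)$ group instances and output the list of resulting strings, of total length $\mathrm{poly}(n)$. The target language consists of the lists all of whose entries lie in $R$. The list is in this language if and only if all $\psi_i$ are satisfiable. This is a strong AND-compression of SAT, so Theorem 7 gives $\mathrm{NP}\subseteq\mathrm{coNP/poly}$. ∎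

## 12. Almost linear dependence on $|V(G)|$

A compression whose size may also depend on $|V(G)|$ exists trivially: write down the instance. The same composition shows that a slightly sublinear dependence on $|V(G)|$ is already too much to ask. The tool is the version of Drucker's theorem in H. Dell, "AND-compression of NP-complete problems: streamlined proof and minor observations" (IPEC 2014; Algorithmica 2016), Theorem 1: if, for some $\varepsilon>0$, some polynomial-time algorithm maps every $t$-tuple of strings of length $n$ to a string of length at most $t^{1-\varepsilon}\mathrm{poly}(n)$ that belongs to some fixed language if and only if all strings of the tuple belong to $L$, then $L\in\mathrm{NP/poly}\cap\mathrm{coNP/poly}$.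

**Corollary 12.** Let $\varepsilon\in(0,1)$ and let $p$ be a polynomial. Unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$, no polynomial-time algorithm compresses Cycle Rank instances $(G,w)$, $G$ a strongly connected tournament, to equivalent instances of a fixed language of bit-length at most $p(w)\,|V(G)|^{1-\varepsilon}$.

*Proof.* Suppose such an algorithm exists; we may take $p$ non-decreasing. Let $L$ be SAT, in a padded encoding, so that formulas of different lengths can be brought to a common length $n$; a string that encodes no formula is not in $L$ and is treated as a fixed unsatisfiable formula. Given a $t$-tuple of strings of length $n$, group and compose as in the proof of Theorem 8(b). The tournament $T^*$ of a group has at most $2t\cdot2400h^2+2\le t\cdot\mathrm{poly}(n)$ vertices, and its parameter is $w+1\le\mathrm{poly}(n)$. So its compressed instance has length at most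
$$p(w+1)\,\bigl(t\cdot\mathrm{poly}(n)\bigr)^{1-\varepsilon}\le t^{1-\varepsilon}\,\mathrm{poly}(n).$$
There are $\mathrm{poly}(n)$ groups. Encoding the list costs a constant factor and one separator per group, so the list has length at most $t^{1-\varepsilon}\mathrm{poly}(n)$. It belongs to the fixed language of lists all of whose entries lie in the target language if and only if all strings of the tuple belong to $L$. By the quoted theorem, $L\in\mathrm{coNP/poly}$. As $L$ is NP-hard and $\mathrm{coNP/poly}$ is closed under polynomial-time many-one reductions, $\mathrm{NP}\subseteq\mathrm{coNP/poly}$. ∎
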